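# Complete Chern-flat metrics on $\mathbb C^2$ and the span of their torsion

## 1. Chern-flat metrics and parallel holomorphic coframes

Throughout, $(z_1,z_2)$ are the standard coordinates on $\mathbb C^2$, $\partial_j=\partial/\partial z_j$, and $\mathcal O(\mathbb C)$ is the ring of entire functions on $\mathbb C$. A Hermitian metric is written through a unitary coframe of $(1,0)$-forms,
$$\omega=\sqrt{-1}\,\big(\varphi^1\wedge\overline{\varphi^1}+\varphi^2\wedge\overline{\varphi^2}\big).$$
We measure a $(1,0)$-vector $v$ by $|v|^2=\sum_i|\varphi^i(v)|^2$, and a real tangent vector by its $(1,0)$-part. Another normalization multiplies all lengths by a constant and changes nothing below. If $e_1,e_2$ is the dual frame and $f$ is holomorphic, then $|\partial f|_\omega^2=|e_1f|^2+|e_2f|^2$.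

**Definition (Chern connection, Chern-flat).** The Chern connection of $\omega$ is the unique connection $\nabla$ on $T^{1,0}$ that preserves the metric and satisfies $\nabla^{0,1}=\bar\partial$. The metric is Chern-flat if the curvature of $\nabla$ vanishes identically.

In a holomorphic frame with Gram matrix $H$, the curvature is $\bar\partial(\partial H\cdot H^{-1})$. For $\varphi^1=dz_1$, $\varphi^2=e^{z_1}dz_2$ we have $H=\mathrm{diag}(1,|e^{z_1}|^2)$ in the frame $\partial_1,\partial_2$. The only possibly nonzero entry of $\partial H\cdot H^{-1}$ is $\partial\log|e^{z_1}|^2=dz_1$, which $\bar\partial$ kills, so the metric is Chern-flat. For $H=\mathrm{diag}(1,1+|z_1|^2)$ the entry is $\bar\partial\partial\log(1+|z_1|^2)\neq0$, so that metric is not Chern-flat.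

**Definition (holomorphic isometry).** A holomorphic isometry $\Psi:(\mathbb C^2,\omega)\to(\mathbb C^2,\omega')$ is a biholomorphism with $\Psi^*\omega'=\omega$. We then write $\omega\cong\omega'$.

For example, $w_2=2z_2$ gives a holomorphic isometry from the metric with coframe $dz_1,2\,dz_2$ to the Euclidean one.

**Lemma 1.** (a) A Chern-flat metric on $\mathbb C^2$ has a global Chern-parallel unitary frame $e_1,e_2$, and this frame is holomorphic. (b) Conversely, if $\varphi^1,\varphi^2$ is any global holomorphic coframe, the metric that makes it unitary is Chern-flat, and the dual frame is parallel. (c) If $\Psi:(\mathbb C^2,\omega)\to(\mathbb C^2,\omega')$ is a holomorphic isometry of Chern-flat metrics with parallel unitary coframes $\varphi,\varphi'$, then $\Psi^*\varphi'=U\varphi$ with a constant matrix $U\in U(2)$.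

**Proof.** (a) The connection is flat and unitary and $\mathbb C^2$ is simply connected, so parallel transport of a unitary basis at $0$ gives a global parallel unitary frame. From $\nabla e_i=0$ we get $\bar\partial e_i=\nabla^{0,1}e_i=0$.

(b) Let $\nabla$ be the connection for which the dual frame is parallel. It preserves the metric because the frame is unitary, and $\nabla^{0,1}=\bar\partial$ because the frame is holomorphic. So it is the Chern connection, and it is flat.

(c) Both $\Psi^*\varphi'$ and $\varphi$ are holomorphic unitary coframes of $\omega$, so $\Psi^*\varphi'=U\varphi$ with $U$ holomorphic and unitary-valued. Since $U=(U^*)^{-1}$, the entries of $U$ are also antiholomorphic. Hence $U$ is constant. $\blacksquare$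

Taking $\Psi=\mathrm{id}$ in (c), the parallel unitary frame is unique up to a constant unitary matrix.

**Definition (torsion functions).** For a parallel holomorphic unitary coframe define the entire functions $T^1,T^2$ by $d\varphi^i=T^i\,\varphi^1\wedge\varphi^2$, and let $T=(T^1,T^2)$.

Evaluating $d\varphi^i$ on $(e_1,e_2)$ gives $T^i=-\varphi^i([e_1,e_2])$, that is,
$$[e_1,e_2]=-T^1e_1-T^2e_2. \tag{1}$$
For $\varphi^1=dz_1$, $\varphi^2=e^{z_1}dz_2$ we get $d\varphi^2=e^{z_1}dz_1\wedge dz_2=\varphi^1\wedge\varphi^2$, so $T=(0,1)$.

If $\tilde\varphi=U\varphi$ with $U\in U(2)$ constant, then $d\tilde\varphi=UT\,\varphi^1\wedge\varphi^2$ and $\tilde\varphi^1\wedge\tilde\varphi^2=\det U\,\varphi^1\wedge\varphi^2$, so $\tilde T=UT/\det U$. With Lemma 1(c) this gives, for a holomorphic isometry $\Psi$,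
$$T'\circ\Psi=UT/\det U. \tag{2}$$
Hence the dimension of the complex span of $T(\mathbb C^2)$, the constancy of $T$, and (when $T$ is constant) the number $|T|$ are holomorphic isometry invariants.

## 2. Completeness and complex flows

**Definition (complete).** A Hermitian metric is complete if its underlying Riemannian metric is complete.

The coframe $e^{z_1}dz_1,\ dz_2$ defines a Chern-flat metric that is not complete: the curve $z_1=-t$, $z_2=0$, $t\ge0$, leaves every compact set and has length $\int_0^\infty e^{-t}dt=1$. Correspondingly, the parallel field $e_1=e^{-z_1}\partial_1$ has the integral curves $e^{z_1(t)}=e^{z_1(0)}+t$, which cannot be continued to the complex time $t=-e^{z_1(0)}$. The next lemma says that completeness excludes this.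

For a holomorphic vector field $X$, an integral curve solves $\dot\gamma=X(\gamma)$. We say that $X$ has a complex flow if its holomorphic flow $\exp(tX)$ is defined for all $t\in\mathbb C$. For $u=(u^1,u^2)\in\mathbb C^2$ put $e_u=u^1e_1+u^2e_2$.

**Lemma 2.** Let $\omega$ be complete.

(a) Let $X$ be a holomorphic vector field on $\mathbb C^2$, or on a closed complex submanifold. Suppose that all integral curves of all fields $e^{i\theta}X$, $\theta\in\mathbb R$, stay within bounded distance of their starting point on every bounded time interval on which they are defined. Then $X$ has a complex flow. In particular this holds if $|X|$ is bounded along each of these curves.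

(b) If $\omega$ is also Chern-flat, every $e_u$ has a complex flow. The group $G\subset\mathrm{Aut}(\mathbb C^2)$ generated by all $\exp(e_u)$ acts transitively on $\mathbb C^2$.

**Proof.** (a) By Hopf–Rinow, closed bounded sets are compact, and a solution of an ODE whose maximal time is finite leaves every compact set. So every $e^{i\theta}X$ has a flow for all real times. The flows of $X$ and $iX$ commute because $[X,iX]=0$, so $\exp((a+ib)X)=\exp(aX)\exp(b\,iX)$ defines an action of $\mathbb C$. It is holomorphic because solutions of a holomorphic ODE depend holomorphically on time and initial value. If $|X|\le M$ along a curve, the distance from the starting point after time $t$ is at most $M|t|$.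

(b) $|e_u|=|u|$ is constant, so (a) applies. The map $u\mapsto\exp(e_u)p$ has derivative $u\mapsto e_u(p)$ at $u=0$, which is invertible. So $G$-orbits are open. They partition the connected space $\mathbb C^2$, so there is only one. $\blacksquare$

**Lemma 3.** Let $a\in\mathcal O(\mathbb C)$ be such that the field $a(c)\partial_c$ on $\mathbb C$ has a complex flow. Then $a$ is affine. If moreover $a$ has no zero, then $a$ is constant.

**Proof.** The flow consists of automorphisms of $\mathbb C$, which are affine: $\theta_s(c)=A(s)c+B(s)$. Here $B(s)=\theta_s(0)$ and $A(s)=\theta_s(1)-\theta_s(0)$ are holomorphic in $s$. Differentiating at $s=0$ gives $a(c)=A'(0)c+B'(0)$. An affine function without zeros is constant. $\blacksquare$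

## 3. The family with parameters $\rho$ and $\lambda$

For $\rho\in\mathcal O(\mathbb C)$ and $\lambda\in\mathbb C$ consider the metric with unitary coframe
$$\varphi^1=dz_1+\lambda e^{\rho(z_1)}dz_2,\qquad \varphi^2=e^{\rho(z_1)}dz_2. \tag{3}$$
The example with $\varphi^1=dz_1$, $\varphi^2=e^{z_1}dz_2$ is the member $\lambda=0$, $\rho=z_1$. The question, taken from Zeqing Miao, Hanyu Wu, and Bo Yang, "Holomorphic functions on a class of complete Hermitian manifolds", arXiv:2608.01594 (2026), is this: is every complete Chern-flat Hermitian metric on $\mathbb C^2$ holomorphically isometric to a member of the family (3)?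

We shall see that the answer is no, and that
$$\varphi^1=dz_1-z_1e^{-z_1}dz_2,\qquad \varphi^2=e^{-z_1}dz_2 \tag{4}$$
defines a complete Chern-flat metric $\omega_\ast$ outside the family. First we look at what the family contains.

From $d\varphi^2=\rho'e^\rho dz_1\wedge dz_2$, $d\varphi^1=\lambda\rho'e^\rho dz_1\wedge dz_2$ and $\varphi^1\wedge\varphi^2=e^\rho dz_1\wedge dz_2$ we read off
$$T=\rho'\cdot(\lambda,1). \tag{5}$$
So the torsion of every member takes values in one complex line. The second observation is that $\lambda$ can be removed. Put $\ell=\sqrt{1+|\lambda|^2}$ and make the unitary change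
$$\psi^1=\tfrac1\ell(\varphi^1-\lambda\varphi^2),\qquad \psi^2=\tfrac1\ell(\bar\lambda\varphi^1+\varphi^2).$$
Then $\psi^1=dz_1/\ell$, and
$$\psi^2=\tfrac1\ell\big(\bar\lambda\,dz_1+(1+|\lambda|^2)e^\rho dz_2\big)=\ell e^\rho\big(dz_2+\ell^{-2}\bar\lambda e^{-\rho}dz_1\big).$$
With the new global coordinates $w_1=z_1/\ell$, $w_2=z_2+F(z_1)$, where $F'=\ell^{-2}\bar\lambda e^{-\rho}$, this reads
$$\psi^1=dw_1,\qquad \psi^2=e^{-h(w_1)}dw_2,\qquad e^{-h(w_1)}=\ell e^{\rho(\ell w_1)}. \tag{6}$$
This is the member with $\lambda=0$ and $\rho=-h$. So up to isometry the family consists of the metrics (6) with $h\in\mathcal O(\mathbb C)$.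

## 4. Torsion in a complex line: integrating a closed unit covector

A sensible way to try to prove "yes" is to reverse (5). Since $T$ lies in a line, some constant unit combination of $\varphi^1,\varphi^2$ is closed. So take a complete Chern-flat metric, find such a closed combination, integrate it to a coordinate, and recover the normal form (6). The integration part works. We prove it with a parameter $k$, because the same argument will be needed later; for the moment only $k=0$ is used.

**Lemma 4.** Let $\omega$ be complete and Chern-flat with parallel unitary frame $e_1,e_2$, let $k\ge0$, and let $f$ be an entire function on $\mathbb C^2$ with $e_1f=1$ and $e_2f=kf$. Then there are global coordinates $(s,t)$ on $\mathbb C^2$ and $h\in\mathcal O(\mathbb C)$ with $s=f$ and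
$$e_1=\partial_s,\qquad e_2=ks\,\partial_s+e^{h(s)}\partial_t .$$

**Proof.**

**Step 1.** *Split off the flow of $e_1$.* Since $e_1f=1$, we have $f(\exp(se_1)x)=f(x)+s$ for all $s\in\mathbb C$. Since $df\ne0$ everywhere, $F=f^{-1}(0)$ is a closed one-dimensional submanifold. The map
$$\Phi:\mathbb C\times F\to\mathbb C^2,\qquad \Phi(s,x)=\exp(se_1)x$$
is holomorphic, with holomorphic inverse $y\mapsto\big(f(y),\exp(-f(y)e_1)y\big)$. Under $\Phi$ the field $e_1$ becomes $\partial_s$ and $f$ becomes $s$. Because $\mathbb C\times F\cong\mathbb C^2$ is connected and simply connected, so is $F$.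

**Step 2.** *Find the field along the fibers.* Put $\zeta=e_2-kfe_1$. Then $\zeta f=kf-kf=0$, so $\zeta$ is tangent to the level sets of $f$. It is nowhere zero, and $|\zeta|=(1+k^2|c|^2)^{1/2}$ is constant on $\{f=c\}$. By Lemma 2(a), $\zeta$ has a complex flow.

**Step 3.** *Identify $F$ with $\mathbb C$.* The flow of $\zeta$ on $F$ has open orbits, since $\zeta\neq0$ and $\dim F=1$. As $F$ is connected, there is one orbit, and $t\mapsto\exp(t\zeta)x_0$ is a covering $\mathbb C\to F$ (the quotient by a discrete stabilizer). As $F$ is simply connected, it is biholomorphic. So $t$ is a global coordinate on $F$, and $(s,t)$ are global coordinates on $\mathbb C^2$.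

**Step 4.** *Determine $\zeta$ on the other fibers.* Since $\zeta$ is tangent to the fibers $s=\mathrm{const}$, we have $\zeta=g(s,t)\partial_t$ with $g$ entire and nowhere zero. For fixed $s$ the field $g(s,\cdot)\partial_t$ on $\mathbb C$ has a complex flow, so by Lemma 3 it is constant in $t$. Thus $g=g(s)$ is nowhere zero on $\mathbb C$, and $g=e^h$ with $h\in\mathcal O(\mathbb C)$. Finally $e_2=kfe_1+\zeta=ks\,\partial_s+e^{h(s)}\partial_t$. $\blacksquare$

Now suppose that $T(\mathbb C^2)$ lies in a complex line. Choose a constant unitary $U$ whose first row annihilates this line; by $\tilde T=UT/\det U$ we may assume $T^1=0$. Then $d\varphi^1=0$, so $\varphi^1=df$ with $f$ entire, which means $e_1f=1$ and $e_2f=0$. Lemma 4 with $k=0$ gives the coframe $ds,\ e^{-h(s)}dt$, which is (6). Together with (5) and the invariance (2), a complete Chern-flat metric on $\mathbb C^2$ belongs to the family if and only if its torsion takes values in a complex line. Two simple cases are covered: $T=0$ (the Euclidean metric, $h$ constant) and $T$ a nonzero constant.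

This is also the exact point where the approach stops. It needs a constant row vector $\kappa\neq0$ with $\kappa_1T^1+\kappa_2T^2\equiv0$. Here $T^1,T^2$ are two entire functions on $\mathbb C^2$, and nothing in the hypotheses relates them. A counterexample is precisely a complete Chern-flat metric for which $T^1,T^2$ are linearly independent over $\mathbb C$.

## 5. Frames that project to affine fields on a line

In Section 4 the function $f$ had constant derivatives $e_1f,e_2f$. We now ask less: that $e_1f$ and $e_2f$ be functions of $f$, so that the frame projects to vector fields on the $f$-line. Completeness leaves very few possibilities.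

**Lemma 5.** Let $\omega$ be complete and Chern-flat, and let $z:\mathbb C^2\to\mathbb C$ be a surjective holomorphic submersion such that for every $u\in\mathbb C^2$ one has $e_uz=\alpha_u(z)$ with $\alpha_u\in\mathcal O(\mathbb C)$. After a constant unitary change of $e_1,e_2$ and an affine change of $z$,
$$e_1z=1,\qquad e_2z=kz,\qquad k\ge0 .$$

**Proof.** The curve $s\mapsto z(\exp(se_u)x)$ solves $\dot c=\alpha_u(c)$ with initial value $z(x)$, and it exists for all $s\in\mathbb C$. As $z$ is surjective, $\alpha_u\partial_c$ has a complex flow on $\mathbb C$, and by Lemma 3 $\alpha_u$ is affine. Also $\alpha_u$ is linear in $u$. Since $dz\ne0$ everywhere and $z$ is surjective, $\alpha_1=\alpha_{(1,0)}$ and $\alpha_2=\alpha_{(0,1)}$ have no common zero; this persists under all the changes below.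

The linear functional $u\mapsto\alpha_u'\in\mathbb C$ kills a unit vector. Taking this vector as the new $e_1$ and completing it to a unitary basis, we may assume that $\alpha_1$ is constant. If $\alpha_1=0$, then $\alpha_2$ is affine without zeros, hence a nonzero constant, and we interchange $e_1$ and $e_2$. So $\alpha_1$ is a nonzero constant, and dividing $z$ by it we get $\alpha_1=1$. Write $\alpha_2(z)=kz+m$ with $k,m\in\mathbb C$. If $k\neq0$, replace $z$ by $z+m/k$; then $e_1z=1$ and $e_2z=kz$. If $k=0$, both $\alpha_i$ are constants, not both zero; a constant unitary change makes $\alpha_2=0$ and $\alpha_1\neq0$, and we rescale $z$ again. Multiplying $e_2$ by a phase makes $k\ge0$. $\blacksquare$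

By Lemma 4, the metrics of this kind are exactly of the following form. For $k\ge0$ and $h\in\mathcal O(\mathbb C)$ let $\omega_{k,h}$ be the metric with
$$\varphi^1=dz_1-kz_1e^{-h(z_1)}dz_2,\quad \varphi^2=e^{-h(z_1)}dz_2;\qquad e_1=\partial_1,\quad e_2=kz_1\partial_1+e^{h(z_1)}\partial_2 . \tag{7}$$
The frame is dual to the coframe: $\varphi^1(e_2)=kz_1-kz_1=0$, $\varphi^2(e_2)=1$, and $\varphi^1(e_1)=1$, $\varphi^2(e_1)=0$. The metrics (6) are the $\omega_{0,h}$, and (4) is $\omega_\ast=\omega_{1,z_1}$.

The first candidate to test is the one with $k=1$, $h=0$: $e_1=\partial_1$, $e_2=z_1\partial_1+\partial_2$. It is not a counterexample. Indeed $[e_1,e_2]=e_1$, so by (1) $T=(-1,0)$ is constant, and Section 4 puts the metric in the family. The factor $e^{h}$ has to be nonconstant in order to separate $T^1$ from $T^2$.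

**Theorem A.** Every $\omega_{k,h}$ is complete and Chern-flat. Up to holomorphic isometry the family (3) is exactly $\{\omega_{0,h}\}$ (so $\lambda$ is redundant). If $k>0$, then $\omega_{k,h}$ is holomorphically isometric to a member of that family if and only if $h$ is constant. In particular $\omega_\ast$ is not, and the answer to the question is no.

**Proof.**

**Step 1.** *Chern-flat and complete.* Since $\varphi^1\wedge\varphi^2=e^{-h}dz_1\wedge dz_2\neq0$, the $\varphi^i$ form a global holomorphic coframe, and Lemma 1(b) gives Chern-flatness. Let $\gamma$ be a $C^1$ curve of length $L<\infty$. From $dz_1=\varphi^1+kz_1\varphi^2$ we get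
$$|\dot z_1|\le(1+k|z_1|)|\dot\gamma|\le(1+k)(1+|z_1|)|\dot\gamma| .$$
So $\log(1+|z_1|)$ increases by at most $(1+k)L$ along $\gamma$, and $z_1$ stays bounded. Then $|\dot z_2|=|e^{h(z_1)}|\,|\varphi^2(\dot\gamma)|\le C|\dot\gamma|$, so $z_2$ stays bounded too. The bounds depend only on $L$ and the starting point. Hence metric balls are relatively compact, and the metric is complete.

**Step 2.** *The family (3) is $\{\omega_{0,h}\}$.* The metric $\omega_{0,h}$ is the member $\rho=-h$, $\lambda=0$. Conversely, the computation that led to (6) shows that each member is isometric to some $\omega_{0,h}$.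

**Step 3.** *The torsion.* From (7), $d\varphi^2=-h'e^{-h}dz_1\wedge dz_2$ and $d\varphi^1=-k(1-z_1h')e^{-h}dz_1\wedge dz_2$. Dividing by $\varphi^1\wedge\varphi^2$,
$$T=-\big(k(1-z_1h'),\,h'\big). \tag{8}$$

**Step 4.** *For $k>0$ and $h$ nonconstant, $T$ spans $\mathbb C^2$.* If not, there is $(A,B)\ne(0,0)$ with $Ak(1-z_1h')+Bh'\equiv0$. If $A=0$, then $h'\equiv0$, a contradiction. If $A\neq0$, then $h'\cdot(kz_1-B/A)\equiv k\neq0$, which fails at $z_1=B/(Ak)$. So the span of $T(\mathbb C^2)$ has dimension $2$, while for $\omega_{0,h_0}$ it has dimension at most $1$. By (2) the metrics are not isometric. For $\omega_\ast$ one sees it directly: $T=(z_1-1,-1)$ takes the independent values $(-1,-1)$ at $z_1=0$ and $(0,-1)$ at $z_1=1$.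

**Step 5.** *For $k>0$ and $h$ constant, the metric is in the family.* This follows from Section 4, but we want the explicit map. Put $w_1=e^{-h}z_2$ and $w_2=e^{-kw_1}z_1$, which are global coordinates. Then $\varphi^2=dw_1$. From $z_1=e^{kw_1}w_2$ we get $dz_1=kz_1dw_1+e^{kw_1}dw_2$, so $\varphi^1=dz_1-kz_1dw_1=e^{kw_1}dw_2$. After interchanging the two forms, this is the member $\lambda=0$, $\rho=kw_1$, that is,
$$\omega_{k,h}\cong\omega_{0,-kz_1}\qquad(k>0,\ h\text{ constant}). \tag{9}$$
$\blacksquare$

## 6. Four equivalent conditions for the metrics $\omega_{k,h}$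

The question is settled. The enlarged family can moreover be recognized without coordinates.

**Theorem B.** Let $\omega$ be a complete Chern-flat metric on $\mathbb C^2$ with parallel unitary holomorphic frame $e_1,e_2$, and let $r$ be the distance to $0$. The following are equivalent:

- (i) $\omega$ is holomorphically isometric to some $\omega_{k,h}$;
- (ii) on some nonempty connected open set there is a holomorphic vector field $\xi\not\equiv0$ with $[\xi,e_1]=[\xi,e_2]=0$;
- (iii) there is a nonconstant entire $f$ such that on each level set of $f$ one has $|\partial f|_\omega\le C(1+r)^\alpha$, with $C<\infty$ and $\alpha\in[0,\frac12)$ depending on the level set (e.g. $|\partial f|_\omega$ bounded on each level set);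
- (iv) there is a nonconstant entire $f$ with $d(e_if)\wedge df\equiv0$ for $i=1,2$.

For $\omega_{k,h}$ one may take $\xi=\partial_2$ and $f=z_1$, as we check in a moment. These notes do not decide whether every complete Chern-flat metric on $\mathbb C^2$ satisfies these conditions; Theorem A does not need it.

Note that (iv) does not depend on the choice of frame: $e_uf$ is linear in $u$, so (iv) says that $d(e_uf)\wedge df\equiv0$ for all $u$. We prove (i)⇒(ii)⇒(iv) and (i)⇒(iii)⇒(iv) here, and (iv)⇒(i) in Section 7.

**(i)⇒(ii) and (i)⇒(iii).** In (7) the coefficients of $e_1,e_2$ depend on $z_1$ only, so $\xi=\partial_2$ commutes with both. For $f=z_1$ we have $e_1f=1$, $e_2f=kz_1$, and $|\partial f|^2=1+k^2|z_1|^2$ is constant on level sets, so (iii) holds with $\alpha=0$. If $\Psi$ is an isometry from $\omega$ to $\omega_{k,h}$, pull back $\xi$ and $f$. By Lemma 1(c) the frames correspond up to a constant unitary matrix, so the pulled-back $\xi$ still commutes with the frame, and $|\partial f|_\omega$ is preserved.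

**(ii)⇒(iv).** *We produce $f$ from the torsion.* By the Jacobi identity $\xi$ commutes with $[e_1,e_2]=-\sum T^ie_i$. Since $[\xi,e_i]=0$, this says $\sum(\xi T^i)e_i=0$, so $\xi T^1=\xi T^2=0$ on the given open set $V$.

Suppose that some $T^i$ is nonconstant and put $f=T^i$. On $V$, $\xi f=0$ and $\xi(e_jf)=e_j(\xi f)=0$. At points of $V$ where $\xi\neq0$, both $df$ and $d(e_jf)$ annihilate $\xi$, so they are proportional, and $d(e_jf)\wedge df=0$. These points form a nonempty open set, so by the identity theorem the equation holds on $\mathbb C^2$.

Suppose that $T$ is constant. A constant unitary change makes $T^1=0$. Then $\varphi^1=df$ with $f$ entire and nonconstant, and $e_1f=1$, $e_2f=0$ are constant, so (iv) holds.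

**(iii)⇒(iv).** *We show that $e_if$ is constant along the level sets of $f$, by Liouville's theorem in a complex time.* Put $\zeta=(e_2f)e_1-(e_1f)e_2$. Then $\zeta f=0$ and $|\zeta|=|\partial f|_\omega$. Fix $p$ and take $C,\alpha$ as in (iii) for the level set $\{f=f(p)\}$. An integral curve of $e^{i\theta}\zeta$ from $p$ stays in this level set. The function $1+r$ is Lipschitz with constant $1$, so along the curve
$$\Big|\frac{d}{dt}(1+r)\Big|\le|\zeta|\le C(1+r)^\alpha\quad\text{a.e.},\qquad\text{hence}\qquad(1+r)^{1-\alpha}\le(1+r(p))^{1-\alpha}+C(1-\alpha)|t| .$$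
So the curve stays in a bounded set on bounded time intervals. By Lemma 2(a), $\zeta$ has a complex flow. For $t=|t|e^{i\theta}$ the point $\exp(t\zeta)p$ is the value at time $|t|$ of the integral curve of $e^{i\theta}\zeta$. So the entire function $t\mapsto(e_if)(\exp(t\zeta)p)$ is bounded by
$$C(1+r)^\alpha=O\big((1+|t|)^{\alpha/(1-\alpha)}\big),$$
and $\alpha/(1-\alpha)<1$ because $\alpha<\frac12$. By Liouville's theorem it is constant. Differentiating at $t=0$, $\zeta(e_if)=0$ at $p$, and $p$ was arbitrary. Where $df\neq0$, a dense set, $\zeta\neq0$, and both $df$ and $d(e_if)$ annihilate $\zeta$. So $d(e_if)\wedge df=0$ there, and hence everywhere.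

## 7. From $d(e_if)\wedge df=0$ to the normal form

Let $f$ be as in (iv). By Lemmas 4 and 5 we only need a surjective submersion $z:\mathbb C^2\to\mathbb C$ such that each $e_uz$ is a function of $z$. The obvious first try is $z=f$. It fails already on $\omega_{k,h}$: the function $f=z_1^2$ satisfies (iv), since $e_1f=2z_1$ and $e_2f=2kz_1^2$ depend on $z_1$ only, but $df$ vanishes on $z_1=0$, and $e_1f=2z_1$ is not a function of $f$. The level set $z_1^2=c^2$ with $c\ne0$ has two components, and it is the component, not the value of $f$, that should be the coordinate. So we pass to the space of leaves of the foliation that $df$ defines. The danger is that a leaf space need not be Hausdorff. For $f=z_1+z_1^2z_2$ we have $df=(1+2z_1z_2)dz_1+z_1^2dz_2\ne0$ everywhere. The level set $f=0$ has the two components $\{z_1=0\}$ and $\{z_1z_2=-1\}$, while for $c\neq0$ the level set $z_2=(c-z_1)/z_1^2$, $z_1\neq0$, is connected. It contains $(c,0)$ and $(1,c-1)$. As $c\to0$ these points tend to $(0,0)$ and $(1,-1)$, which lie on different components of $f=0$. So these two leaves cannot be separated in the leaf space. What excludes this in our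 situation is the transitive group $G$ of Lemma 2(b).

**Proof of (iv)⇒(i).**

**Step 1.** *Remove the zeros of $df$ and obtain a nonsingular $G$-invariant foliation.* Divisors on $\mathbb C^2$ are principal. So the common divisor of the coefficients of $df$ is the divisor of an entire function $m$, and $df=m\eta$ with a holomorphic $1$-form $\eta$ whose zero set has codimension at least $2$. (For $f=z_1^2$: $m=2z_1$, $\eta=dz_1$.) Since $L_{e_u}df=d(e_uf)$, condition (iv) gives
$$0=L_{e_u}(m\eta)\wedge m\eta=\big((e_um)\eta+mL_{e_u}\eta\big)\wedge m\eta=m^2\,L_{e_u}\eta\wedge\eta .$$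
So $L_{e_u}\eta\wedge\eta=0$, and off the zeros of $\eta$ we have $L_{e_u}\eta=\nu_u\eta$ with $\nu_u$ holomorphic. By Hartogs $\nu_u$ extends to an entire function, and the equation holds everywhere by continuity. From
$$\frac{d}{ds}\exp(se_u)^*\eta=\exp(se_u)^*L_{e_u}\eta=(\nu_u\circ\exp(se_u))\,\exp(se_u)^*\eta$$
we obtain
$$\exp(se_u)^*\eta=\exp\Big(\int_0^s\nu_u\circ\exp(\tau e_u)\,d\tau\Big)\,\eta . \tag{10}$$
So $G$ preserves the zero set of $\eta$. This set is not $\mathbb C^2$ and $G$ is transitive, so it is empty. Hence $\mathcal F=\{\eta=0\}$ is a nonsingular holomorphic foliation by curves, and by (10) every $g\in G$ maps leaves to leaves.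

*The leaves are the components of the level sets.* As $df=m\eta$, $f$ is constant on leaves. In a foliation chart $(x,y)$ with plaques $y=\mathrm{const}$ we have $f=F(y)$, with $F$ nonconstant by the identity theorem. So the solutions of $F(y)=c$ are discrete, and after shrinking the chart around a given point its level set is a single plaque. Hence each leaf is open in its level set. The level set is a disjoint union of leaves, so the leaves are exactly its connected components. They are closed submanifolds of $\mathbb C^2$.

*The set $\{df=0\}$ is a union of leaves.* In a chart $df=F'(y)dy$ vanishes or not according to $y$ alone. So on a leaf, the set where $df=0$ is open and closed. Since $f$ is nonconstant, some leaf $L_0$ has $df\ne0$ along it.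

**Step 2.** *Make the leaf space $R$ a (possibly non-Hausdorff) Riemann surface.* Let $q:\mathbb C^2\to R$ be the quotient map onto the set of leaves with the quotient topology.

*$q$ is open.* Let $O$ be open and let $A$ be the union of the leaves meeting $O$. Let $L$ be such a leaf. The set of points of $L$ that have a neighborhood contained in $A$ is open in $L$ and contains $L\cap O\neq\emptyset$. It is also closed in $L$: if $y_0\in L$ is a limit in $L$ of such points, take a foliation chart around $y_0$. The plaque of $y_0$ contains such a point $y$; all plaques passing near $y$ lie in $A$, and they fill a neighborhood of the plaque of $y_0$. As $L$ is connected, the set is $L$. So $A$ is open. It follows that $R$ is second countable and connected.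

*Charts.* Given a leaf $L$, transitivity of $G$ gives $g\in G$ with $g(L_0)=L$. Put $f_L=f\circ g^{-1}$. It is entire, constant on leaves, and $df_L\ne0$ along $L$. Take a foliation chart $(x,y)$ centered at a point of $L$ and let $D\subset\{x=0\}$ be a small disc on which $f_L$ is injective. Then $q|_D$ is injective, because $f_L$ is constant on leaves. It is also open: for $D'\subset D$ open, the set of points in the chart whose $y$-coordinate is that of a point of $D'$ is open in $\mathbb C^2$, and its image under $q$ is $q(D')$. So $q|_D$ is a homeomorphism onto an open set. The function $f_L$ descends to $R$ and gives a coordinate on $q(D)$. If $f_{L'}$ on $q(D')$ is another such coordinate, the transition map is $f_{L'}\circ(f_L|_D)^{-1}$ on an open subset of $f_L(D)$, which is holomorphic. In these coordinates $q$ is given by $f_L$. Its differential is nonzero on $D$, because $f_L|_D$ is injective and holomorphic, and therefore (as for $df$ in Step 1) along every leaf meeting $D$. So $q$ is a holomorphic submersion.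

**Step 3.** *$R$ is Hausdorff, by homogeneity and Baire.* Cover $R$ by countably many charts $V_n=q(D_n)$, $n\ge1$. Let $B$ be the set of $x\in R$ that cannot be separated from some $y\neq x$. Let $x\in B\cap V_1$, let $y\ne x$ be a point from which $x$ cannot be separated, let $y\in V_j$, and put $W=V_1\cap V_j$. Then $x\notin W$, since otherwise $x,y$ both lie in the Hausdorff open set $V_j$ and could be separated. For each open neighborhood $N\subset V_1$ of $x$, however, $N\cap V_j\neq\emptyset$, because $V_j$ is a neighborhood of $y$. So $x$ lies in the boundary of the open set $W$ in $V_1$, which is closed and nowhere dense. Hence $B\cap V_1$ is contained in a countable union of closed nowhere dense subsets of $V_1$. As $V_1$ is homeomorphic to a disc, Baire's theorem gives $B\cap V_1\neq V_1$, so $B\neq R$. Now $G$ acts on $R$ by homeomorphisms, transitively, and preserves $B$. So $B=\emptyset$.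

**Step 4.** *$R$ is biholomorphic to $\mathbb C$.* First, $R$ is simply connected. Given a loop in $R$, subdivide it into pieces that lie in domains of local sections of the submersion $q$, and lift each piece by a section. The end of one lifted piece and the start of the next lie in the same fiber, which is a leaf and hence path connected; join them there. The result is a loop in $\mathbb C^2$ whose image is the given loop with constant stops inserted. As $\mathbb C^2$ is simply connected, the given loop is null-homotopic. Next, $f$ descends to a nonconstant holomorphic function on $R$, so $R$ is not compact. By the uniformization theorem $R$ is $\mathbb C$ or the disc. It is not the disc, because $q$ would be a bounded nonconstant holomorphic function on $\mathbb C^2$. So $R\cong\mathbb C$, and we write $z:\mathbb C^2\to\mathbb C$ for $q$. It is a surjective holomorphic submersion whose fibers are permuted by $G$.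

**Step 5.** *The frame projects.* Since $\exp(se_u)$ permutes the fibers of $z$, we have $z\circ\exp(se_u)=\theta_s\circ z$ for some bijections $\theta_s$ of $\mathbb C$. Differentiating at $s=0$ shows that $e_uz$ is constant on fibers, so $e_uz=\alpha_u(z)$; composing with local holomorphic sections of $z$ shows that $\alpha_u$ is holomorphic. So Lemma 5 applies: after a constant unitary change of frame and an affine change of $z$, $e_1z=1$ and $e_2z=kz$ with $k\ge0$.

**Step 6.** *Normal form.* Lemma 4 with $f$ replaced by $z$ gives global coordinates in which $e_1=\partial_1$ and $e_2=kz_1\partial_1+e^{h(z_1)}\partial_2$. This is the frame (7), so $\omega\cong\omega_{k,h}$. $\blacksquare$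

## 8. Frames that generate a finite-dimensional Lie algebra

For $\omega_{1,0}$ we have $[e_1,e_2]=e_1$, so $e_1,e_2$ generate a two-dimensional solvable algebra. For $\omega_\ast$, where $e_1=\partial_1$ and $e_2=z_1\partial_1+e^{z_1}\partial_2$, the generated algebra is infinite-dimensional. Indeed it contains $[e_1,e_2]-e_1=e^{z_1}\partial_2$, and $[e_2,g(z_1)\partial_2]=z_1g'(z_1)\partial_2$. Starting from $g=e^{z_1}$, repeated brackets with $e_2$ give $p_n(z_1)e^{z_1}\partial_2$ with $p_n$ a polynomial of degree $n$.

**Theorem C.** If $\omega$ is complete Chern-flat on $\mathbb C^2$ and $e_1,e_2$ generate a finite-dimensional Lie algebra, then $\omega$ is holomorphically isometric to some $\omega_{k,h}$.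

The plan is to verify condition (iv) of Theorem B. We use the following classical facts.

- (P) Palais (*A global formulation of the Lie theory of transformation groups*, Mem. AMS 22, 1957): if a finite-dimensional Lie algebra of vector fields is generated by complete fields, it integrates to an action of the simply connected group.
- (L) Levi: a simply connected complex Lie group is $\mathcal R\rtimes\mathcal S$ with $\mathcal R$ solvable (the radical), $\mathcal S$ semisimple, both complex and simply connected.
- (M) Cartan–Iwasawa–Mostow: a connected Lie group retracts onto any maximal compact subgroup; these are connected and conjugate to each other, and every compact subgroup is contained in one of them.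
- (S) Chevalley–Malcev: connected Lie subgroups of a simply connected solvable Lie group are closed and simply connected. (In particular such a group has no nontrivial compact subgroup, and it is contractible by (M).)

**Proof.**

**Step 1.** *Pass to a group action.* Let $\mathfrak g$ be the complex Lie algebra generated by $e_1,e_2$. Brackets are complex bilinear, so over $\mathbb R$ it is generated by $e_1,\sqrt{-1}e_1,e_2,\sqrt{-1}e_2$, which are complete by Lemma 2. By (P) the simply connected complex group $\mathcal G$ of $\mathfrak g$ acts on $\mathbb C^2$ with these fundamental fields (up to the usual sign), holomorphically because the fields are holomorphic and depend complex linearly on $X\in\mathfrak g$. The action is transitive, since orbits are open. Fix $p$; let $H$ be its stabilizer and $\mathfrak h=\{X\in\mathfrak g:X(p)=0\}$, a complex subalgebra.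

**Step 2.** *The radical $\mathcal R$ already acts transitively.* Since $\mathcal G/H=\mathbb C^2$ is contractible and $\mathcal G$ is connected, the homotopy sequence shows that $H$ is connected and that $H\hookrightarrow\mathcal G$ is a homotopy equivalence. Write $\mathcal G=\mathcal R\rtimes\mathcal S$ by (L), with Lie algebras $\mathfrak r,\mathfrak s$, and let $K\subset\mathcal S$ be a maximal compact subgroup; as $\mathcal S$ is complex semisimple, $\mathfrak s=\mathfrak k+\sqrt{-1}\mathfrak k$.

The group $K$ is maximal compact in $\mathcal G$: a compact subgroup containing $K$ projects to a compact subgroup of $\mathcal S$ containing $K$, that is, to $K$, and the kernel of the projection is a compact subgroup of $\mathcal R$, which is trivial by (S).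

Let $K_H$ be maximal compact in $H$. By (M), $K_H\subset gKg^{-1}$ for some $g\in\mathcal G$. The inclusions $K_H\hookrightarrow H\hookrightarrow\mathcal G$ and $gKg^{-1}\hookrightarrow\mathcal G$ are homotopy equivalences, so $K_H\hookrightarrow gKg^{-1}$ is a homotopy equivalence of closed connected manifolds. Comparing top-dimensional homology, they have equal dimension, so $K_H=gKg^{-1}$. As $\mathfrak h$ is a complex subalgebra,
$$\mathfrak h\supset\mathrm{Ad}_g(\mathfrak k+\sqrt{-1}\mathfrak k)=\mathrm{Ad}_g\mathfrak s .$$
Since $\mathfrak g=\mathrm{Ad}_g(\mathfrak r+\mathfrak s)=\mathfrak r+\mathrm{Ad}_g\mathfrak s$ and evaluation at $p$ maps $\mathfrak g$ onto $T_p\mathbb C^2$ and kills $\mathfrak h$, the fields in $\mathfrak r$ span $T_p\mathbb C^2$. Here $p$ was arbitrary, so the $\mathcal R$-orbits are open and $\mathcal R$ is transitive. In particular $\mathfrak r\neq0$.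

**Step 3.** *Find an abelian ideal.* Let $\mathfrak a\neq0$ be the last nonzero term of the derived series of $\mathfrak r$. It is an abelian ideal of $\mathfrak g$. (For $\omega_{1,0}$: $\mathfrak r=\mathfrak g$ and $\mathfrak a=\langle e_1\rangle=\langle\partial_1\rangle$.) For $Y\in\mathfrak g$ the flow of $Y$ maps fields in $\mathfrak a$ to fields in $\mathfrak a$, because $(\exp Y)_*$ acts on $\mathfrak g$ as $e^{\mp\mathrm{ad}Y}$. So the distribution $D_x=\{X(x):X\in\mathfrak a\}$ is $\mathcal G$-invariant. As $\mathcal G$ is transitive, its rank is constant, and it is $1$ or $2$ because $\mathfrak a\neq0$.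

**Step 4.** *Rank 2.* The commuting flows of $\mathfrak a$ have open orbits, so the corresponding abelian group is transitive. A field $Y\in\mathfrak a$ that vanishes at one point is invariant under this group, so it vanishes everywhere. Hence $\mathfrak a=\langle Y_1,Y_2\rangle$ with $Y_1,Y_2$ commuting, complete, and independent at every point. The orbit map $(t_1,t_2)\mapsto\exp(t_1Y_1+t_2Y_2)p$ is a covering $\mathbb C^2\to\mathbb C^2$, hence biholomorphic. In these coordinates, again called $z$, $\mathfrak a=\langle\partial_1,\partial_2\rangle$.

As $[e_i,\partial_j]\in\mathfrak a$ has constant coefficients, the $e_i$ are affine fields. Let $E(z)$ be the matrix with columns $e_1,e_2$. It is affine in $z$, and $\det E$ is a polynomial without zeros on $\mathbb C^2$, hence constant. Write $E(z)=E(0)(I+N(z))$ with $N$ linear in $z$. From $\det(I+N(sz))=1$, that is, $1+s\,\mathrm{tr}N(z)+s^2\det N(z)=1$ for all $s$, we get $\mathrm{tr}N(z)=\det N(z)=0$. The values of $N$ form a linear subspace of the three-dimensional space $\mathfrak{sl}_2$ on which the nondegenerate quadratic form $\det$ vanishes; such an isotropic subspace has dimension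 at most $1$. So $N(z)=\ell(z)N_0$ with $\ell$ a linear form and $N_0$ nilpotent. Choose a row vector $\kappa\ne0$ with $\kappa N_0=0$ and put $f=\kappa E(0)^{-1}z$. Then
$$(e_1f,\,e_2f)=\kappa E(0)^{-1}E(z)=\kappa(I+\ell(z)N_0)=\kappa$$
is constant, and $f$ is nonconstant, so (iv) holds.

**Step 5.** *Rank 1.* By Step 2, $\mathbb C^2=\mathcal R/\mathcal R_p$. The stabilizer $\mathcal R_p$ is connected, because $\mathcal R$ is connected and $\mathbb C^2$ is simply connected. Its Lie algebra is $\mathfrak h_{\mathfrak r}=\mathfrak h\cap\mathfrak r$. Since $\mathfrak a$ is an ideal, $\mathfrak a+\mathfrak h_{\mathfrak r}$ is a complex subalgebra; let $\mathcal B\subset\mathcal R$ be the connected complex subgroup that belongs to it. Evaluation at $p$ maps $\mathfrak a+\mathfrak h_{\mathfrak r}$ onto $D_p$ with kernel $\mathfrak h_{\mathfrak r}$, so $\dim\mathcal B=\dim\mathcal R_p+1$, and $\mathcal R_p\subset\mathcal B$. By (S) $\mathcal B$ is closed and simply connected. So $\mathcal R/\mathcal B$ is a Riemann surface, and the homotopy sequence together with the contractibility of $\mathcal R$ gives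
$$\pi_1(\mathcal R/\mathcal B)=\pi_0(\mathcal B)=0,\qquad\pi_2(\mathcal R/\mathcal B)=\pi_1(\mathcal B)=0 .$$
So it is simply connected and not the sphere, hence $\mathbb C$ or the disc. It receives the surjective holomorphic map
$$f:\mathbb C^2=\mathcal R/\mathcal R_p\to\mathcal R/\mathcal B,$$
so by Liouville it is $\mathbb C$, and $f$ is a nonconstant entire function.

The level sets of $f$ are the sets $g\mathcal Bp$ with $g\in\mathcal R$. The tangent space of $g\mathcal Bp$ at $gbp$ is $(gb)_*\big((\mathfrak a+\mathfrak h_{\mathfrak r})(p)\big)=(gb)_*D_p=D_{gbp}$. So every local section $Y$ of $D$ satisfies $Yf=0$. Near any point take a nonvanishing $Y\in\mathfrak a$. Then $[e_i,Y]\in\mathfrak a$ is a section of $D$, and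
$$Y(e_if)=e_i(Yf)-[e_i,Y]f=0 .$$
Both $df$ and $d(e_if)$ annihilate $Y\neq0$, so $d(e_if)\wedge df=0$, and (iv) holds. (For $\omega_{1,0}$ this produces $f=z_2$ up to an affine change, with $e_1z_2=0$, $e_2z_2=1$.)

In both cases Theorem B, (iv)⇒(i), finishes the proof. $\blacksquare$

## 9. Isometry classes of the metrics $\omega_{k,h}$

**Theorem D.** With $T=-(k(1-z_1h'),\,h')$ the torsion of $\omega_{k,h}$: $T$ is constant iff ($k=0$, $h''\equiv0$) or ($k>0$, $h'\equiv0$). Two metrics $\omega_{k,h}$ with constant $T$ are isometric iff their $|T|$ agree. A metric with constant $T$ is never isometric to one with nonconstant $T$. For nonconstant $T$: $\omega_{k,h}\cong\omega_{k',H}$ iff $k=k'$ and $H(pz+q)=h(z)+\mathrm{const}$ for some $|p|=1$, $q\in\mathbb C$, with $q=0$ if $k>0$.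

For instance, $\omega_{0,z_1^2}\cong\omega_{0,(z_1-1)^2}$ (take $p=q=1$), but $\omega_{1,z_1^2}\not\cong\omega_{1,(z_1-1)^2}$: here $q=0$ is required, and $(pz-1)^2-z^2$ is not constant, because its linear coefficient is $-2p\neq0$.

**Proof.**

**Step 1.** *When $T$ is constant.* If $k=0$, $T=-(0,h')$ is constant iff $h''\equiv0$. If $k>0$, both $h'$ and $z_1h'$ must be constant, so $h'\equiv0$; and then $T=-(k,0)$. By (2), constancy of $T$, and then $|T|$, are isometry invariants. This gives the third statement and the "only if" of the second.

**Step 2.** *Constant $T$ with equal $|T|$.* If $T=0$, then $k=0$ and $h$ is constant, and $w_2=e^{-h}z_2$ gives the Euclidean metric, so all these metrics are isometric. Let $|T|=\tau>0$. If $k>0$, then $h$ is constant and $k=\tau$, and (9) gives $\omega_{k,h}\cong\omega_{0,-\tau z_1}$. If $k=0$, then $h=cz_1+d$ with $|c|=\tau$. Put $w_1=-(c/\tau)z_1$ and $w_2=e^{-d}z_2$. Then $\varphi^1=-(\tau/c)dw_1$, where $|\tau/c|=1$, and $\varphi^2=e^{-cz_1-d}dz_2=e^{\tau w_1}dw_2$. So again $\omega_{0,h}\cong\omega_{0,-\tau z_1}$.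

**Step 3.** *Nonconstant $T$: an isometry acts affinely on $z_1$.* Let $\Psi$ be an isometry from $\omega_{k,h}$ to $\omega_{k',H}$. Put $Z_j=z_j\circ\Psi$ and $\psi^i=\Psi^*\varphi'^i=\sum_jU_{ij}\varphi^j$ with $U$ constant unitary. By (8) both torsions depend on $z_1$ only, so (2) says that the functions $T'^i(Z_1)$ are functions of $z_1$. Some $T'^i$ is nonconstant; for it, $(T'^i)'(Z_1)\,dZ_1\wedge dz_1=0$, and the factor $(T'^i)'(Z_1)$ is nonzero on a dense set. So $dZ_1\wedge dz_1=0$, and $Z_1=\theta(z_1)$ with $\theta$ entire. The same holds for $\Psi^{-1}$, so $\theta$ is an automorphism of $\mathbb C$: $Z_1=pz_1+q$ with $p\neq0$.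

**Step 4.** *Compare coefficients.* We have $dZ_1=\psi^1+k'Z_1\psi^2$ and $dz_1=\varphi^1+kz_1\varphi^2$, so
$$\psi^1+k'(pz_1+q)\psi^2=p(\varphi^1+kz_1\varphi^2) .$$
The coefficients of $\varphi^1$ and $\varphi^2$ give
$$U_{11}+k'(pz_1+q)U_{21}=p,\qquad U_{12}+k'(pz_1+q)U_{22}=pkz_1 . \tag{11}$$
Comparing the coefficients of $z_1$, $k'U_{21}=0$ and $k'U_{22}=k$.

If $k'>0$, then $U_{21}=0$, so the unitary matrix $U$ is diagonal with unimodular entries. From $k'U_{22}=k$ with $k,k'\ge0$ we get $k=k'$ and $U_{22}=1$. The constant terms of (11) give $p=U_{11}$, so $|p|=1$, and $k'qU_{22}=0$, so $q=0$.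

If $k'=0$, then $k=0$, and (11) gives $U_{12}=0$ and $p=U_{11}$. So $U$ is diagonal and $|p|=1$.

In both cases $\psi^2=U_{22}\varphi^2$, which reads
$$dZ_2=U_{22}\,e^{H(pz_1+q)-h(z_1)}dz_2 .$$
The left side is closed, so the exponential, and hence $H(pz_1+q)-h(z_1)$, is constant.

**Step 5.** *The converse.* Let $k=k'$, $H(pz+q)=h(z)+c$, $|p|=1$, and $q=0$ if $k>0$. Put $Z_1=pz_1+q$ and $Z_2=e^cz_2$. Then $\psi^2=e^{-H(Z_1)}dZ_2=e^{-h-c}e^cdz_2=\varphi^2$, and
$$\psi^1=dZ_1-kZ_1\psi^2=p\,dz_1-kpz_1\varphi^2=p\varphi^1,$$
where for $k>0$ we used $q=0$ and for $k=0$ the second terms vanish. As $|p|=1$, this is a holomorphic isometry. $\blacksquare$
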